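# Surface regularity one and the shape of self-affine attractors

## 1. Finite unions of segments on the line

Let $M$ be an $n\times n$ integer matrix that is expanding: all its eigenvalues have modulus greater than $1$. Put $m=|\det M|\ge 2$. Let $D\subset\mathbb Z^n$ be a complete set of coset representatives of $\mathbb Z^n/M\mathbb Z^n$, so $|D|=m$.

**Definition (attractor, tile).** The attractor of $(M,D)$ is the unique nonempty compact set $G\subset\mathbb R^n$ with
$$G=\bigcup_{d\in D}M^{-1}(G+d).\tag{1}$$
Explicitly, $G=\{\sum_{k\ge1}M^{-k}d_k:\ d_k\in D\}$. This set is compact and satisfies (1), since $M^{-k}\to0$ geometrically. A tile is an attractor of Lebesgue measure $1$.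

For $M=m$ and $D=\{0,\dots,m-1\}$ we get base-$m$ expansions, and $G=[0,1]$. For $M=2$, $D=\{0,3\}$ everything is multiplied by $3$, and $G=[0,3]$. This attractor is a segment of measure $3$, so it is not a tile. For $M=3$, $D=\{0,1,5\}$ we have $G\subset[0,\frac52]$, with both endpoints in $G$. By (1), $G\subset[0,\frac56]\cup[\frac13,\frac76]\cup[\frac53,\frac52]$. The gap $(\frac76,\frac53)$ shows that $G$ is not a segment.

Write $|X|$ for Lebesgue measure, $\mathcal B(x,r)$ for the closed Euclidean ball, and $G_\varepsilon=G+\mathcal B(0,\varepsilon)$. Using open balls would change no measure. Indeed, if $\operatorname{dist}(x,G)=\varepsilon$ and $p\in G$ is a nearest point, then the open ball of radius $\varepsilon$ about $p$ occupies asymptotically half of every small ball around $x$, and it contains no point at distance exactly $\varepsilon$ from $G$. So the set $\{\operatorname{dist}(\cdot,G)=\varepsilon\}$ has no density points, and it is null by the Lebesgue density theorem.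

**Definition (surface regularity).** For compact $G\subset\mathbb R^n$,
$$\boldsymbol s(G)=\sup\bigl\{s\ge0\ \bigm|\ \exists\,C>0:\ |G_\varepsilon|-|G|\le C\varepsilon^s\ \text{ for all }\varepsilon\in(0,1]\bigr\}.$$

Some values:

- If $|G|>0$, then $\boldsymbol s(G)\le1$. The Brunn–Minkowski inequality gives $|G_\varepsilon|^{1/n}\ge|G|^{1/n}+\varepsilon|\mathcal B(0,1)|^{1/n}$, hence $|G_\varepsilon|-|G|\ge c\,\varepsilon$ with $c>0$.
- If $G=x_0+A[0,1]^n$ is a parallelepiped and $c=\|A^{-1}\|$, then $A^{-1}(G_\varepsilon-x_0)\subset[-c\varepsilon,1+c\varepsilon]^n$. So $|G_\varepsilon|-|G|\le|\det A|\bigl((1+2c\varepsilon)^n-1\bigr)=O(\varepsilon)$, and $\boldsymbol s(G)=1$.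
- Let $G=[-1,0]\cup\{1/j:j\ge1\}$. The points $1/j\le\sqrt\varepsilon$ lie in $[0,\sqrt\varepsilon]$, and fewer than $1/\sqrt\varepsilon$ others remain. So $|G_\varepsilon|-1\le2\varepsilon+\sqrt\varepsilon+2\varepsilon/\sqrt\varepsilon\le5\sqrt\varepsilon$. Conversely, for $j\ge1/\sqrt\varepsilon$ the gaps $\frac1{j(j+1)}$ are at most $\varepsilon$, so $G_\varepsilon$ covers $[0,1/\lceil1/\sqrt\varepsilon\rceil]\supset[0,\sqrt\varepsilon/2]$. Hence $\boldsymbol s(G)=\frac12$.

The problem, from Vladimir Yu. Protasov, "Surface dimension, tiles, and synchronising automata", arXiv:2109.12285 (2021), asks for the converse of the second item among attractors: prove or disprove that *an attractor with $\boldsymbol s=1$ is a parallelepiped.*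

We start with four facts about attractors. They hold in any dimension. Put
$$D_k=\Bigl\{\sum_{i<k}M^id_i:\ d_i\in D\Bigr\}\subset\mathbb Z^n,\qquad \chi=\mathbf 1_G .$$

**Fact 1.** $M^kG=\bigcup_{d\in D_k}(G+d)$, $|D_k|=m^k$, and the sets $G+d$, $d\in D_k$, are disjoint up to null sets.

By (1), $MG=G+D$. Iterating, $M^kG=G+D+MD+\dots+M^{k-1}D=G+D_k$. If $\sum M^id_i=\sum M^id_i'$, then $d_0\equiv d_0'$ mod $M\mathbb Z^n$, so $d_0=d_0'$. Cancel this term, apply $M^{-1}$ and repeat; this gives $|D_k|=m^k$. Finally $|M^kG|=m^k|G|=\sum_{d\in D_k}|G+d|$, so the overlaps are null.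

**Fact 2.** $G+\mathbb Z^n=\mathbb R^n$, so $|G|\ge1$. If $|G|=1$, then $\sum_{k\in\mathbb Z^n}\chi(x-k)=1$ for a.e. $x$, and
$$|(G+l)\cap M^kG|\in\{0,1\}\qquad(l\in\mathbb Z^n,\ k\ge0).\tag{2}$$

The set $E=G+\mathbb Z^n$ is closed, and $ME=G+D+M\mathbb Z^n=G+\mathbb Z^n=E$ because $D$ is a complete residue system. So $E=M^{-k}E$ is $M^{-k}\mathbb Z^n$-periodic for every $k$. Every point of $\mathbb R^n$ has the form $M^{-k}z+M^{-k}q$ with $z\in\mathbb Z^n$, $q\in[0,1)^n$, and $|M^{-k}q|\le\sqrt n\,\|M^{-k}\|\to0$. Hence $E$ is dense, and being closed it is $\mathbb R^n$. So $\sum_k\chi(x-k)\ge1$ everywhere. The integral of this sum over $[0,1)^n$ is $|G|$. Thus $|G|\ge1$, and if $|G|=1$ the sum is $1$ a.e., so distinct integer translates of $G$ are null-disjoint. By Fact 1, $G+l$ is then either one of the sets making up $M^kG$ or null-disjoint from all of them. This is (2).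

**Fact 3.** Every nonempty relatively open subset of $G$ has positive measure.

Let $x$ be a point of it. For each $k$, $x$ lies in some piece $M^{-k}(G+d)$, $d\in D_k$. This piece has measure $m^{-k}|G|>0$ and its diameter tends to $0$ as $k\to\infty$, so for large $k$ it lies inside the given subset.

**Fact 4.** $|(G+h)\setminus G|=|G\setminus(G+h)|\le|G_{|h|}|-|G|$.

The two sets have equal measure because $|G+h|=|G|$, and $G+h\subset G_{|h|}$.

**Proposition 1.** Let $n=1$, let $|G|=1$, and let $G$ be a union of finitely many segments. Then $G$ is a segment.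

**Proof.** Let $a=\min G$ and $b=\max G$. A degenerate component of $G$ would be an isolated point, that is, a nonempty relatively open null set, which Fact 3 forbids. So $[a,a+\eta]\subset G$ for some $\eta>0$. Take $k$ even with $m^k\eta\ge b-a$, and put $p=m^ka$. Then $M^kG$ lies in $[p,\infty)$ and contains $[p,p+(b-a)]$.

Suppose an integer $l$ satisfies $a+l<p<b+l$. By Fact 3, $G+l$ has positive measure to the left of $p$, where $M^kG$ is absent. It also has positive measure in $(p,b+l]$, and this interval lies in $M^kG$ because $b+l<p+(b-a)$. So $0<|(G+l)\cap M^kG|<1$, contradicting (2). Therefore the open interval $(p-b,p-a)$ contains no integer, so $b-a\le1$. Since $G\subset[a,b]$ is closed and $|G|=1$, we get $G=[a,b]$. $\blacksquare$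

The completeness of $D$ matters. For $M=4$ and the incomplete set $D=\{0,1,8,9\}$, the set $[0,1]\cup[2,3]$ solves (1): its four translates have union $[0,4]\cup[8,12]$, which is $4\bigl([0,1]\cup[2,3]\bigr)$.

## 2. Which parts of the argument survive

The proof of Proposition 1 magnifies $G$ by $M^k$ at a boundary point until the boundary looks like a half-line. It then observes that no integer translate of $G$ can cross the end of that half-line. Three ingredients may be lost in general.

- In dimension $n\ge2$ we must know that $G$ magnified at a boundary point looks like a half-space. A bound $|G_\varepsilon|-|G|=O(\varepsilon)$ will give this.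
- The magnification $M^k$ must be essentially a homothety. If $M$ stretches different directions at different rates, a window that is round for $M^kG$ is thin and elongated for $G$.
- The hypothesis $\boldsymbol s(G)=1$ is weaker than $O(\varepsilon)$. It only says that for every $s<1$ there is $C_s$ with $|G_\varepsilon|-|G|\le C_s\varepsilon^s$ on $(0,1]$.

The results show that each of the last two points is decisive for $n\ge2$, and that the last one can be overcome for $n=1$.

**Definition (isotropic).** $M$ is isotropic if it is diagonalizable over $\mathbb C$ with eigenvalues of equal modulus. Equivalently, $M=\lambda SOS^{-1}$ with $O$ orthogonal, $S$ real invertible, $\lambda=m^{1/n}$.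

Here $3I$ and $\begin{pmatrix}1&-1\\1&1\end{pmatrix}$ (which is $\sqrt2$ times a rotation) are isotropic. The matrix $\mathrm{diag}(2,3)$ is not, and neither is the non-diagonalizable $\begin{pmatrix}2&1\\0&2\end{pmatrix}$.

**Theorem A.** For every $n\ge2$ there is a pair $(M,D)$ whose attractor is a tile with $|G_\varepsilon|-|G|\le C\varepsilon$ for $\varepsilon\in(0,1]$, so $\boldsymbol s(G)=1$, and which is not a parallelepiped. For $n=2$ it is not even a finite union of convex sets. One may take, for $n=2$,
$$M=\begin{pmatrix}2&0\\0&3\end{pmatrix},\qquad D=\{(i,\,j+i):\ i\in\{0,1\},\ j\in\{0,1,2\}\}.$$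

**Theorem B.** Let $M$ be isotropic and let $G$ be a tile. If $\liminf_{\varepsilon\to0}(|G_\varepsilon|-|G|)/\varepsilon<\infty$, then $G=x_0+B[0,1]^n$ for some $B\in GL_n(\mathbb Z)$. Hence for an isotropic tile, either $G$ is a parallelepiped or $(|G_\varepsilon|-|G|)/\varepsilon\to\infty$.

**Theorem C.** For $M=3I_2$ and $D=\{(i,j+a_i):\ i,j\in\{0,1,2\}\}$ with $(a_0,a_1,a_2)=(0,1,0)$, the attractor is a tile with
$$|G_\varepsilon|-|G|\le10.5\,\varepsilon+4\varepsilon\log_3\tfrac1\varepsilon\qquad(0<\varepsilon\le1),$$
so $\boldsymbol s(G)=1$. Moreover $|G_\varepsilon|-|G|\ge\frac23\varepsilon\log_3\frac1\varepsilon$ for $\varepsilon=3^{-N}$, so $G$ is not a parallelepiped.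

**Theorem D.** Let $n=1$, with no assumption on $|G|$. If $\boldsymbol s(G)=1$, then $G$ is a segment.

So the statement is false in every dimension $n\ge2$, even for tiles with the linear bound, and it is true for $n=1$. Isotropic attractors of measure greater than $1$ in dimension $n\ge2$ are not treated here.

## 3. Half-space blow-ups of isotropic tiles

We prove Theorem B by carrying out the proof of Proposition 1 at almost every boundary point.

The textbook input concerns sets of finite perimeter. The set $G$ has finite perimeter if the distributional gradient $D\chi$ is a finite $\mathbb R^n$-valued measure; write $D\chi=\sigma|D\chi|$ with $|\sigma|=1$. De Giorgi's theorem (Evans–Gariepy, *Measure Theory and Fine Properties of Functions*, Ch. 5; Ambrosio–Fusco–Pallara, *Functions of Bounded Variation and Free Discontinuity Problems*, Ch. 3) says that for $|D\chi|$-a.e. $x$,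
$$t(G-x)\ \longrightarrow\ H_\sigma=\{y:\langle y,\sigma(x)\rangle\ge0\}\quad\text{in }L^1_{loc}\text{ as }t\to\infty,$$
meaning that the indicator functions converge in $L^1$ on every ball. For $G=[0,1]$ we have $D\chi=\delta_0-\delta_1$ and $\sigma(0)=1$, and $t(G-0)=[0,t]\to[0,\infty)$. So $\sigma$ is the inner normal.

**Step B1: finite perimeter.** *This is where the linear bound is used.* Choose $\varepsilon_j\to0$ and $C$ with $|G_{\varepsilon_j}|-|G|\le C\varepsilon_j$. For a unit vector $e$ and $\varphi\in C_c^\infty(\mathbb R^n)$,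
$$\int\chi\,\partial_e\varphi=\lim_j\varepsilon_j^{-1}\int\chi(x)\bigl(\varphi(x+\varepsilon_je)-\varphi(x)\bigr)dx=\lim_j\varepsilon_j^{-1}\int\bigl(\chi(x-\varepsilon_je)-\chi(x)\bigr)\varphi(x)\,dx.$$
By Fact 4, $\|\chi(\cdot-\varepsilon_je)-\chi\|_1\le2C\varepsilon_j$. So the left side has modulus at most $2C\|\varphi\|_\infty$. By the Riesz representation theorem each $D_e\chi$ is a finite signed measure. Hence $G$ has finite perimeter.

**Step B2: magnifying by $M^k$.** *We turn De Giorgi's blow-up by scalars into a blow-up by the matrices $M^k$; isotropy is used here.* Fix $x$ as in De Giorgi's theorem and let $\sigma=\sigma(x)$. Write $M^k=\lambda^kA_k$ with $A_k=SO^kS^{-1}$. The orthogonal group is compact, so some subsequence of $(O^k)$ converges. Quotients $O^{k'-k}$ of its far members, with $k'-k\to\infty$, give $k_j\to\infty$ with $O^{k_j}\to I$, hence $A_{k_j}\to I$. Write $M^kx=z_k+q_k$ with $z_k\in\mathbb Z^n$, $q_k\in[0,1)^n$; after passing to a subsequence, $q_{k_j}\to q$. Then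
$$M^kG-z_k=A_kE_k+q_k,\qquad E_k=\lambda^k(G-x).$$
We claim that along $k=k_j$ this converges in $L^1_{loc}$ to $H_\sigma+q$. Since $|\det A_k|=1$ and $\|A_k^{-1}\|\le c$,
$$\bigl|(A_kE_k\,\triangle\,A_kH_\sigma)\cap\mathcal B(0,R)\bigr|=\bigl|(E_k\,\triangle\,H_\sigma)\cap A_k^{-1}\mathcal B(0,R)\bigr|\le\bigl|(E_k\,\triangle\,H_\sigma)\cap\mathcal B(0,cR)\bigr|\to0.$$
All $q_k$ are bounded, so adding $q_k$ to both sets in this comparison preserves the conclusion. The half-spaces $A_kH_\sigma+q_k=\{y:\langle A_k^{-1}(y-q_k),\sigma\rangle\ge0\}$ have indicators converging to that of $H_\sigma+q$ off the bounding hyperplane, so they converge in $L^1_{loc}$ by dominated convergence. With $\beta=\langle q,\sigma\rangle$,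
$$M^{k_j}G-z_{k_j}\ \longrightarrow\ H=\{y:\langle y,\sigma\rangle\ge\beta\}\quad\text{in }L^1_{loc}.\tag{3}$$

**Step B3: no integer translate crosses the hyperplane.** *We pass (2) to the limit.* For $l\in\mathbb Z^n$, (2) gives $|(G+l)\cap(M^kG-z_k)|=|(G+l+z_k)\cap M^kG|\in\{0,1\}$. Since $G+l$ is bounded, (3) yields $|(G+l)\cap H|\in\{0,1\}$. If it is $0$, the relatively open subset $(G+l)\cap\{\langle y,\sigma\rangle>\beta\}$ of $G+l$ is null, hence empty by Fact 3. If it is $1=|G+l|$, the relatively open subset $(G+l)\cap\{\langle y,\sigma\rangle<\beta\}$ is null, hence empty. So each $G+l$ lies in $\{\langle y,\sigma\rangle\ge\beta\}$ or in $\{\langle y,\sigma\rangle\le\beta\}$.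

**Step B4: the normal is rational and $G$ is thin along it.** *This is the analogue of $b-a\le1$.* Let $a<b$ be the minimum and maximum of $\langle\cdot,\sigma\rangle$ on $G$; they differ since $|G|>0$. By B3 every $l$ has $a+\langle l,\sigma\rangle\ge\beta$ or $b+\langle l,\sigma\rangle\le\beta$. So the group $\{\langle l,\sigma\rangle:l\in\mathbb Z^n\}$ misses the open interval $(\beta-b,\beta-a)$. A nonzero subgroup of $\mathbb R$ is dense or equal to $c\mathbb Z$ with $c>0$. Ours is nonzero and not dense, so it is $c\mathbb Z$. It misses an open interval of length $b-a$, so $c\ge b-a$. Put $v=\sigma/c$. Then $\langle l,v\rangle\in\mathbb Z$ for all $l\in\mathbb Z^n$, so $v\in\mathbb Z^n\setminus\{0\}$, and the width of $G$ along $v$ is $(b-a)/c\le1$. Thus for $|D\chi|$-a.e. $x$ the normal $\sigma(x)$ is parallel to an element of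
$$V=\bigl\{v\in\mathbb Z^n\setminus\{0\}:\ \max_G\langle\cdot,v\rangle-\min_G\langle\cdot,v\rangle\le1\bigr\}.$$

**Step B5: $V$ spans $\mathbb R^n$.** *One slab is not enough; we need $n$ independent ones.* If $V$ does not span, choose a unit vector $e$ orthogonal to $V$. Then $D_e\chi=\langle\sigma,e\rangle|D\chi|=0$, that is, $\int\chi\,\partial_e\psi=0$ for all $\psi\in C_c^\infty$. For $\varphi\in C_c^\infty$ the function $t\mapsto\int\chi(x)\varphi(x+te)\,dx$ then has zero derivative, so it is constant. It vanishes for large $t$ because $G$ is bounded. So $\int\chi\varphi=0$ for all $\varphi$, contradicting $|G|=1$.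

**Step B6: $G$ is a unimodular parallelepiped.** *We compare volumes.* Let $v_1,\dots,v_n\in V$ be linearly independent and let $A$ be the integer matrix with rows $v_i$, so $|\det A|\ge1$. By the definition of $V$, $AG$ lies in some cube $\alpha+[0,1]^n$, while $|AG|=|\det A|\ge1$. Hence $|\det A|=1$, and $AG$ has full measure in the cube. The complement of the closed set $AG$ in the cube is relatively open and null, hence empty. So $AG=\alpha+[0,1]^n$ and $G=A^{-1}\alpha+A^{-1}[0,1]^n$ with $A^{-1}\in GL_n(\mathbb Z)$. This proves the first assertion, and the dichotomy is its contrapositive: if $G$ is not a parallelepiped, the $\liminf$ is infinite. $\blacksquare$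

## 4. Sheared columns with unequal expansions

What happens without isotropy? Look at the simplest digit sets in the plane that are not products: columns of digits, each shifted by its own amount.

First take $M=2I_2$, $D=\{(i,j+i):i,j\in\{0,1\}\}$. Points of $G$ have $x=\sum i_k2^{-k}$ and $y=\sum i_k2^{-k}+\sum j_k2^{-k}$, so $G=\{(x,y):0\le x\le1,\ x\le y\le x+1\}$. This is a parallelogram, as Theorem B allows.

Now expand the second coordinate by $3$ instead. Take $M=\mathrm{diag}(2,3)$ and $D=\{(i,j+i):i\in\{0,1\},\ j\in\{0,1,2\}\}$, as in Theorem A. For each $i$, $j+i$ runs over all residues mod $3$, so $D$ is a complete residue system mod $M\mathbb Z^2$. In a point of $G$,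
$$x=\sum i_k2^{-k},\qquad y=\sum i_k3^{-k}+\sum j_k3^{-k}.$$
The last sum takes all values of $[0,1]$, independently of the $i_k$. So
$$G=\Gamma+\{0\}\times[0,1],\qquad\Gamma=\Bigl\{\bigl(x(\omega),y(\omega)\bigr)=\Bigl(\sum\omega_k2^{-k},\sum\omega_k3^{-k}\Bigr):\omega\in\{0,1\}^{\mathbb N}\Bigr\}\subset[0,1]\times[0,\tfrac12].$$

Let us see where the blow-up of Section 3 stops. Set $\ell(x)=\min\{y:(x,y)\in G\}$ for $x\in[0,1]$. For $0\le i<2^k$ with binary digits $i=\sum_{s<k}2^si_s$, put $c_i=\sum_{s<k}3^si_s$. Then $D_k=\{(i,c_i+j):0\le i<2^k,\ 0\le j<3^k\}$. By Fact 1, over $x\in(i,i+1)$ the lower edge of $M^kG$ is $c_i+\ell(x-i)$, an exact copy of the lower edge of $G$, for every $k$. Magnifying by $M^k$ never straightens the boundary, so there is no limiting half-plane, however well behaved $G$ is under homotheties. It remains to check that $|G_\varepsilon|-|G|$ is linear in $\varepsilon$. The reason is that the lower edge is monotone, so its total variation is finite.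

**Step A1: monotonicity.** *The curve $\Gamma$ is increasing.* Let $\omega<\omega'$ lexicographically, with first difference at place $k$. Then
$$x(\omega')-x(\omega)\ge2^{-k}-\sum_{i>k}2^{-i}=0,\qquad y(\omega')-y(\omega)\ge3^{-k}-\sum_{i>k}3^{-i}=\tfrac12\,3^{-k}>0.$$
So $x(\omega)<x(\omega')$ forces $\omega<\omega'$, and hence $y(\omega)<y(\omega')$.

**Step A2: $|G|=1$.** *$G$ is a tile.* Every non-dyadic $x\in[0,1]$ has a unique binary expansion, so the vertical fibre of $G$ over it is a segment of length $1$. Apply Fubini's theorem.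

**Step A3: the linear bound.** *We trap the fibres of $G_\varepsilon$ between shifts of one monotone function.* Put $f(x)=\sup\{y:(x',y)\in\Gamma,\ x'\le x\}$ for $x\ge0$ and $f(x)=0$ for $x<0$. Then $f$ is nondecreasing, $f=0$ on $(-\infty,0)$ and $f=\frac12$ on $[1,\infty)$. Let $0<\varepsilon\le1$ and let $(x',y)\in\Gamma$ with $|x'-x_0|\le\varepsilon$. Since $x'\le x_0+\varepsilon$, we have $y\le f(x_0+\varepsilon)$. If $z<x'$, then $y\ge f(z)$: for $z<0$ because $f(z)=0$, and for $z\ge0$ because by A1 every point of $\Gamma$ with abscissa at most $z$ has ordinate less than $y$. In particular $y\ge f(x_0-2\varepsilon)$.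

A point of $G_\varepsilon$ over $x_0$ is within $\varepsilon$, horizontally and vertically, of some $(x',y+t)$ with $(x',y)\in\Gamma$, $t\in[0,1]$. So the fibre of $G_\varepsilon$ over $x_0$ lies in
$$[\,f(x_0-2\varepsilon)-\varepsilon,\ f(x_0+\varepsilon)+1+\varepsilon\,],$$
and it is empty unless $x_0\in[-\varepsilon,1+\varepsilon]$. Since $f$ increases from $0$ to $\frac12$, $\int_{\mathbb R}\bigl(f(x+\varepsilon)-f(x-2\varepsilon)\bigr)dx=3\varepsilon\cdot\frac12$. Therefore
$$|G_\varepsilon|\le(1+2\varepsilon)^2+\tfrac32\varepsilon\le1+10\varepsilon .$$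
So $|G_\varepsilon|-|G|\le10\varepsilon$, and $\boldsymbol s(G)=1$.

**Step A4: $G$ is not a finite union of convex sets.** *The lower edge $\ell$ has too many jumps.* Let $x^*=(2j+1)/2^k\in(0,1)$. Take the terminating binary expansion of $x^*$, whose $k$-th digit is $1$, and let $c$ be the contribution of its first $k-1$ digits to $y$. If $x\in(x^*-2^{-k},x^*)$, every binary expansion of $x$ starts with these $k-1$ digits followed by $0$, so $\ell(x)\le c+\sum_{i>k}3^{-i}=c+\frac12 3^{-k}$. If $x\in(x^*,x^*+2^{-k})$, every expansion starts with these digits followed by $1$, so $\ell(x)\ge c+3^{-k}$. Hence $\ell$ is discontinuous at every dyadic rational of $(0,1)$.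

Suppose $G$ is a finite union of convex sets. Replacing these by their closures, which stay inside the closed set $G$, we get $G=\bigcup_iC_i$ with $C_i$ compact and convex. The lower edge $\ell_i$ of $C_i$ is a convex function on a closed interval, hence continuous in the interior of this interval. Away from the finitely many endpoints, $\ell$ is locally the minimum of a fixed finite family of continuous functions, so it is continuous there. This contradicts the infinitely many jumps. In particular $G$ is not convex, so it is not a parallelogram.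

**Step A5: $n\ge3$.** *We multiply by a cube.* Take $M'=\mathrm{diag}(2,3,2,\dots,2)$ and $D'=D\times\{0,1\}^{n-2}$, a complete residue system mod $M'\mathbb Z^n$. The digits in the extra coordinates are independent, so the attractor is $G'=G\times Q$ with $Q=[0,1]^{n-2}$, and $|G'|=1$. Since $G'_\varepsilon\subset G_\varepsilon\times Q_\varepsilon$ and $|Q_\varepsilon|\le(1+2\varepsilon)^{n-2}\le1+C\varepsilon$ on $(0,1]$,
$$|G'_\varepsilon|-1\le(1+10\varepsilon)(1+C\varepsilon)-1\le C'\varepsilon .$$
A slice of $G'$ is $G$, which is not convex. So $G'$ is not convex and hence not a parallelepiped. $\blacksquare$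

## 5. A logarithm in the isotropic plane

Could $\boldsymbol s(G)=1$ replace the linear bound in Theorem B? Keep the columns, with $M=3I_2$. Column shifts $(0,1,2)$ would give $y=x+t$, a parallelogram again. Theorem C uses the shifts $(a_0,a_1,a_2)=(0,1,0)$. The lower edge now goes up and down, and its variation at scale $3^{-N}$ grows like $N$.

**Step C1: $G$ is a tile.** *We describe the fibres.* $D$ is a complete residue system mod $3\mathbb Z^2$. Points of $G$ are $x=\sum i_k3^{-k}$, $y=\sum a_{i_k}3^{-k}+t$ with $t\in[0,1]$ arbitrary. For a.e. $x\in[0,1]$ the ternary digits are unique, and the fibre is $[g(x),g(x)+1]$ with $g(x)=\sum a_{i_k}3^{-k}$. So $|G|=1$.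

**Step C2: variation at level $N$.** *We sum the height differences of neighbouring columns.* For a word $w\in\{0,1,2\}^N$ put
$$x_w=\sum_{k\le N}w_k3^{-k},\qquad y_w=\sum_{k\le N}a_{w_k}3^{-k},\qquad I_w=[x_w,x_w+3^{-N}],$$
and let $w^\pm$ be the lexicographic neighbours. Points of $G$ whose digits $i_k$ begin with $w$ have
$$x\in I_w,\qquad y\in\bigl[y_w,\ y_w+1+\tfrac12\,3^{-N}\bigr].\tag{4}$$
Every $w\ne2^N$ is uniquely $w=u\,i\,2^{N-k}$ with $i\in\{0,1\}$ and $u$ of length $k-1$, and then $w^+=u\,(i+1)\,0^{N-k}$. Since $a_2=a_0$, the trailing digits do not contribute to $y_{w^+}-y_w$, so $|y_{w^+}-y_w|=|a_{i+1}-a_i|\,3^{-k}=3^{-k}$. There are $2\cdot3^{k-1}$ such words for each $k$. Hence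
$$\Sigma_N:=\sum_{w\ne2^N}|y_{w^+}-y_w|=\sum_{k=1}^N2\cdot3^{k-1}\cdot3^{-k}=\tfrac23N.\tag{5}$$

**Step C3: upper bound.** *We bound the fibres of $G_\varepsilon$ by (4).* Let $3^{-N-1}<\varepsilon\le3^{-N}$, $N\ge0$. Let $x_0$ be interior to $I_w$. A point of $G$ with abscissa in $[x_0-\varepsilon,x_0+\varepsilon]$ has abscissa strictly between $x_w-3^{-N}$ and $x_w+2\cdot3^{-N}$, so its digit prefix is $w^-$, $w$ or $w^+$. By (4) the fibre of $G_\varepsilon$ over $x_0$ lies in an interval of length at most
$$1+\tfrac12\,3^{-N}+2\varepsilon+|y_{w^+}-y_w|+|y_w-y_{w^-}|,$$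
with terms for nonexistent neighbours omitted. For $x_0\in[-\varepsilon,0)\cup(1,1+\varepsilon]$ the fibre has length at most $\frac32+2\varepsilon$, because $0\le y\le\frac32$ on $G$. Integrating over $x_0$ and using (5),
$$|G_\varepsilon|-1\le\tfrac12\,3^{-N}+2\varepsilon+2\cdot3^{-N}\cdot\tfrac23N+2\varepsilon\bigl(\tfrac32+2\varepsilon\bigr).$$
Since $3^{-N}<3\varepsilon$ and $\varepsilon\le1$, the right side is at most $\frac32\varepsilon+2\varepsilon+4N\varepsilon+3\varepsilon+4\varepsilon=10.5\,\varepsilon+4N\varepsilon$, and $N\le\log_3\frac1\varepsilon$. This is the stated bound. For each $s<1$ it is $O(\varepsilon^s)$, so $\boldsymbol s(G)=1$.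

**Step C4: lower bound.** *We translate by one column width.* Let $\varepsilon=3^{-N}$ and $h=(\varepsilon,0)$. For a.e. $x\in I_w$ with $w\ne0^N$, the points $x$ and $x-\varepsilon$ have prefixes $w$ and $w^-$ and the same digits after place $N$. So $g(x)-g(x-\varepsilon)=y_w-y_{w^-}$, of modulus at most $\frac13$. The fibres over $x$ of $G+h$ and $G$ are $[g(x-\varepsilon),g(x-\varepsilon)+1]$ and $[g(x),g(x)+1]$, so the first exceeds the second in length $|y_w-y_{w^-}|$. By Fact 4,
$$|G_\varepsilon|-|G|\ge|(G+h)\setminus G|\ge3^{-N}\Sigma_N=\tfrac23N3^{-N}=\tfrac23\,\varepsilon\log_3\tfrac1\varepsilon .$$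
This is not $O(\varepsilon)$, so $G$ is not a parallelogram. $\blacksquare$

## 6. The line: from subexponential counting to finitely many segments

Now $n=1$, $M\in\mathbb Z$, $|M|=m\ge2$, and $\boldsymbol s(G)=1$. Every $1\times1$ matrix is isotropic. So if we knew that $|G|=1$ and $|G_\varepsilon|-|G|=O(\varepsilon)$, Theorem B would finish. The obvious attempt is to repeat Section 3 with the weaker hypothesis. It fails at once: Step B1 needs the linear bound, and Theorem C shows that for $n=2$ this loss is real, not just technical.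

On the line there is extra structure. We shall see that $G$ is governed by the $0$–$1$ sequence $u_r=\mathbf 1_{D_r}$ on $\mathbb Z$, and that the hypothesis says that the number $N_r$ of places where $u_r$ changes grows subexponentially. We want something bounded in $r$. The idea is to replace the difference $u_r(k+1)-u_r(k)$ by another finite linear combination $c_r(k)=\sum_jp_ju_r(k-j)$, chosen as an exact eigenvector of the passage from $r$ to $r+1$, so that $\sum_k|c_r(k)|^2$ does not depend on $r$. Where $c_r$ vanishes, $u_r$ satisfies a linear recurrence with two-sided determinism, and such a $0$–$1$ sequence is periodic.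

Write $e(t)=e^{2\pi it}$ and $\mathbb T=\mathbb R/\mathbb Z$.

**Step D0: normalization.** *We arrange $0\in D$ and $\gcd(D)=1$.* Translating $D$ translates $G$, so assume $0\in D$. Let $g=\gcd(D)$. Some $d\in D$ is $\equiv1$ mod $m$ and is divisible by $g$, so $\gcd(g,m)=1$. If $d/g\equiv d'/g$ mod $m$ then $d\equiv d'$ mod $m$, so $D/g$ is again a complete residue system; its attractor is $G/g$. Since $|(G/g)_\varepsilon|-|G/g|=(|G_{g\varepsilon}|-|G|)/g$, the value of $\boldsymbol s$ is unchanged, and being a segment is also unchanged. So assume $0\in D$ and $\gcd(D)=1$.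

**Step D1: $|G|=1$.** *Integer translates must be null-disjoint before we can count with them.* For $M=2$, $D=\{0,3\}$, where $\gcd(D)=3$ and $|G|=3$, the set $D_r=3\{0,\dots,2^r-1\}$ consists of isolated points, so $u_r$ changes $2\cdot2^r$ times although $G$ is a segment.

By Fact 1, $\chi(M^{-1}x)=\sum_{d\in D}\chi(x-d)$ a.e. With $\hat\chi(\xi)=\int\chi(x)e(-x\xi)\,dx$ this becomes
$$m\,\hat\chi(M\xi)=\Delta(\xi)\,\hat\chi(\xi),\qquad\Delta(\xi)=\sum_{d\in D}e(-d\xi).$$
Let $\Phi(\xi)=\sum_{j\in\mathbb Z}|G\cap(G+j)|\,e(j\xi)$, a trigonometric polynomial since $G$ is bounded; it is real because its coefficients are even in $j$. Let $\Psi(\xi)=\sum_k|\hat\chi(\xi+k)|^2$. By Plancherel, the $j$-th Fourier coefficient of $\Psi$ is $\int_{\mathbb R}|\hat\chi(\xi)|^2e(-j\xi)\,d\xi=\int\chi(x-j)\chi(x)\,dx=|G\cap(G+j)|$. So $\Phi=\Psi$ a.e.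

In $\Psi(M\xi)=\sum_k|\hat\chi(M\xi+k)|^2$ write $k=Mk'+\rho$ with $\rho$ in a residue system mod $m$. As $\Delta$ is $1$-periodic, $\hat\chi\bigl(M(\xi+\frac\rho M+k')\bigr)=\frac1m\Delta(\xi+\frac\rho M)\,\hat\chi(\xi+\frac\rho M+k')$. The points $\xi+\rho/M$ are exactly the $m$ solutions $y\in\mathbb T$ of $My=M\xi$. So, a.e. and then everywhere by continuity,
$$\Phi(x)=\sum_{My=x}W(y)\Phi(y),\qquad W=|\Delta|^2/m^2.\tag{6}$$
Moreover
$$\sum_{My=x}W(y)=1,$$
because for one solution $y_0$ the sum is $m^{-2}\sum_{d,d'}e(-(d-d')y_0)\sum_\rho e(-(d-d')\rho/M)$. The inner sum is $m$ if $d\equiv d'$ mod $m$, that is $d=d'$, and $0$ otherwise.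

Suppose $\Phi$ is not constant. Let $F$ be the set where $\Phi$ attains its minimum; it is nonempty and finite. If $x\in F$, (6) expresses the minimum as a weighted average, so every preimage $y$ of $x$ with $W(y)>0$ lies in $F$, and there is at least one. Preimage sets of distinct points are disjoint. So, counting in the finite set $F$, each $x\in F$ has exactly one preimage in $F$, and these preimages exhaust $F$. It is the only preimage with $W>0$, so $W=1$ there. Hence $|\Delta(y)|=m$ for all $y\in F$. The $m$ unimodular terms of $\Delta(y)$ are then equal. One of them is $1$, as $0\in D$, so $dy\in\mathbb Z$ for all $d\in D$, and $\gcd(D)=1$ gives $y=0$ in $\mathbb T$. Thus $F=\{0\}$. The same argument with the maximum shows that the maximum is attained only at $0$. Then minimum and maximum coincide, a contradiction.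

So $\Phi$ is constant, $|G\cap(G+j)|=0$ for $j\ne0$, and with Fact 2, $\sum_k\chi(x-k)=1$ a.e. and $|G|=1$.

**Step D2: counting.** *We translate $\boldsymbol s(G)=1$ into a statement about $D_r$.* Let $N_r=\#\{k\in\mathbb Z:u_r(k+1)\ne u_r(k)\}$; it is at least $2$, since $D_r$ is finite and nonempty. By Fact 1, $\chi(M^{-r}x)=\sum_ku_r(k)\chi(x-k)$ a.e. Replacing $x$ by $x+1$ and subtracting,
$$\chi(M^{-r}x+M^{-r})-\chi(M^{-r}x)=\sum_k\bigl(u_r(k+1)-u_r(k)\bigr)\chi(x-k).$$
The functions $\chi(\cdot-k)$ have null-disjoint supports and integral $1$. Taking $L^1$ norms and using Fact 4,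
$$N_r=m^r\,\|\chi(\cdot+M^{-r})-\chi\|_1\le2m^r\bigl(|G_{m^{-r}}|-|G|\bigr)\le2C_s\,m^{r(1-s)}\qquad\text{for every }s<1.$$
So $N_r$ grows subexponentially.

For $M=3$, $D=\{0,1,2\}$ we have $D_r=\{0,\dots,3^r-1\}$ and $N_r=2$. For $D=\{0,1,5\}$, $D_2=\{0,1,3,4,5,8,15,16,20\}$ has $5$ runs of consecutive integers and $D_3=D_2\cup(D_2+9)\cup(D_2+45)$ has $12$, so $N_1,N_2,N_3=4,10,24$.

**Step D3: an eigenfunction.** *We find a nonnegative trigonometric polynomial on which one step of the iteration acts trivially.* For trigonometric polynomials put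
$$Pf(x)=\frac1m\sum_{My=x}f(y),\qquad Lf=P(|\Delta|^2f).$$
$P$ sends $e(jy)$ to $e((j/M)x)$ if $M\mid j$ and to $0$ otherwise. So $\int Pf=\int f$, and clearly $f_1\cdot Pf=P\bigl(f_1(M\,\cdot)f\bigr)$. Let $\delta=\max D-\min D$ and $K=\max(1,\delta)$, and let $\mathcal T_K$ be the space of trigonometric polynomials of degree at most $K$. If $f\in\mathcal T_K$, then $|\Delta|^2f$ has degree at most $K+\delta$, and $Lf$ has degree at most $(K+\delta)/m\le K$. So $L$ maps $\mathcal T_K$ to itself. It preserves nonnegativity, and $\int Lf=\int|\Delta|^2f$.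

Put $\Delta_r(\xi)=\sum_{d\in D_r}e(-d\xi)=\prod_{i<r}\Delta(M^i\xi)=\Delta(\xi)\Delta_{r-1}(M\xi)$. Then
$$\int_0^1L^rf=\int_0^1|\Delta_r|^2f .\tag{7}$$
This holds by induction: $\int L^{r-1}(Lf)=\int|\Delta_{r-1}|^2P(|\Delta|^2f)=\int P\bigl(|\Delta_{r-1}(M\,\cdot)|^2|\Delta|^2f\bigr)=\int|\Delta_r|^2f$. Also $\Delta(j/m)=0$ for $m\nmid j$, because $D$ is a complete residue system. So in $Lf(0)$ only $y=0$ contributes, and $f(0)=0$ implies $Lf(0)=0$.

Let $f_0(x)=|e(x)-1|^2\in\mathcal T_K$ and $f_r=L^rf_0\ge0$. Then $f_r(0)=0$. Since $(e(x)-1)\Delta_r(x)=\sum_k\bigl(u_r(k+1)-u_r(k)\bigr)e(-kx)$, (7) and Parseval give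
$$\int f_r=\sum_k|u_r(k+1)-u_r(k)|^2=N_r .$$
As $f_r\ge0$, its Fourier coefficients are bounded by $N_r$. By D2 the series
$$R_\lambda=\sum_{r\ge0}\lambda^{-r}f_r$$
converges in $\mathcal T_K$ for every $\lambda>1$. It satisfies $R_\lambda\ge0$, $R_\lambda(0)=0$, $LR_\lambda=\lambda(R_\lambda-f_0)$, and $\int R_\lambda=\sum\lambda^{-r}N_r\ge2\sum\lambda^{-r}\to\infty$ as $\lambda\downarrow1$. The functions $h_\lambda=R_\lambda/\int R_\lambda$ lie in $\{h\in\mathcal T_K:h\ge0,\ \int h=1\}$, which is compact: it is closed in a finite-dimensional space and its elements have coefficients of modulus at most $1$. Since $Lh_\lambda=\lambda\bigl(h_\lambda-f_0/\!\int R_\lambda\bigr)$, a limit point $h$ as $\lambda\downarrow1$ satisfies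
$$Lh=h,\qquad h\ge0,\qquad\int_0^1h=1,\qquad h(0)=0.\tag{8}$$
For $M=3$, $D=\{0,1,2\}$, we have $|\Delta(x)|^2|e(x)-1|^2=|e(3x)-1|^2$, so $Lf_0=f_0$ and $h=\frac12f_0$.

**Step D4: $D_r$ is piecewise periodic, with boundedly many pieces.** *We use $h$ as a filter.* By the Fejér–Riesz theorem, $h(x)=|p(e(-x))|^2$ with a polynomial $p(z)=\sum_{j=0}^qp_jz^j$. Dividing by a power of $z$, we may take $p_0p_q\ne0$. Since $p(1)=0$ and $p\ne0$, $q\ge1$. Put
$$c_r(k)=\sum_{j=0}^qp_j\,u_r(k-j).$$
Then $p(e(-x))\Delta_r(x)=\sum_kc_r(k)e(-kx)$, and by Parseval, (7) and (8),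
$$\sum_k|c_r(k)|^2=\int|\Delta_r|^2h=\int L^rh=1 .$$
The values of $c_r$ are subset sums of $p_0,\dots,p_q$. Let $\delta_0>0$ be the least modulus of a nonzero subset sum. Then $c_r$ has at least one and at most $B=\lfloor\delta_0^{-2}\rfloor$ nonzero entries, and $B$ does not depend on $r$.

Let $J$ be a maximal interval of integers on which $c_r=0$. For $k\in J$ the equation $c_r(k)=0$ determines $u_r(k)$ from $u_r(k-1),\dots,u_r(k-q)$, since $p_0\ne0$, and determines $u_r(k-q)$ from $u_r(k),\dots,u_r(k-q+1)$, since $p_q\ne0$. Consider the windows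
$$s(k)=\bigl(u_r(k-q+1),\dots,u_r(k)\bigr)\in\{0,1\}^q.$$
For $k\in J$, $s(k-1)$ and $s(k)$ determine each other by a fixed rule, and the rule takes the zero window to the zero window in both directions.

If $J$ is unbounded, then $s(k)=0$ far out, since $D_r$ is finite. So $s(k)=0$ for all $k\in J$, and $u_r=0$ on $J$. If $J$ is bounded and has more than $2^q$ elements, two of the windows $s(k)$, $k\in J$, coincide among the first $2^q+1$, say $s(k_1)=s(k_2)$ with $0<k_2-k_1\le2^q$. Running the rule in both directions shows that $u_r$ is periodic on $J$ with period $k_2-k_1$. The remaining case is that $J$ has at most $2^q$ elements. In every case there is $\theta_J\in[0,1]$ with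
$$\bigl|\#(D_r\cap[s,t])-\theta_J(t-s)\bigr|\le C_q:=2^q+1\qquad\text{for all integers }s\le t\text{ in }J.\tag{9}$$
In the first and last cases take $\theta_J=0$. In the periodic case, with period $\pi\le2^q$, let $\theta_J$ be the proportion of ones in a period. Among $N\pi+\rho$ consecutive integers of $J$, $0\le\rho<\pi$, the count differs from $\theta_J(N\pi+\rho)$ by at most $\rho$, and replacing $t-s+1$ by $t-s$ costs at most $1$.

**Step D5: $G$ is a finite union of segments.** *We rescale (9).* Consider $\mu_r=m^{-r}\sum_{d\in D_r}\delta_{M^{-r}d}$. These measures converge weakly to $\chi\,dx$. Indeed, $G$ is the null-disjoint union of the pieces $M^{-r}(G+d)$, $d\in D_r$, each of measure $m^{-r}$ (here $|G|=1$) and each within distance $O(m^{-r})$ of $M^{-r}d$; integrate a continuous compactly supported function, which is uniformly continuous. The points $M^{-r}d$ lie in $G$ since $0\in D$.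

Take $r$ even, so $M^r=m^r$. If $c_r(k)\ne0$, then $k-j\in D_r$ for some $0\le j\le q$, so $m^{-r}k$ stays bounded. Pass to a subsequence along which the number $b\le B$ of nonzero entries of $c_r$ is constant, their positions $k_1<\dots<k_b$ satisfy $m^{-r}k_i\to x_i$ with $x_1\le\dots\le x_b$, and the densities $\theta_J$ of the $b+1$ successive intervals $J_0,\dots,J_b$ converge (set $\theta_J=0$ if $J$ is empty). Let $x_0=-\infty$, $x_{b+1}=+\infty$.

Let $[s,t]$ avoid $\{x_1,\dots,x_b\}$, say $x_i<s<t<x_{i+1}$. For large $r$ all integers in $[m^rs,m^rt]$ lie in $J_i$, and (9) gives $\#(D_r\cap[m^rs,m^rt])=\theta_{J_i}m^r(t-s)+O(1)$. Dividing by $m^r$, and using that the limit measure does not charge $s$ and $t$,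
$$|G\cap[s,t]|=\lim\mu_r([s,t])=\theta\,(t-s),$$
where $\theta$ depends only on the component $(x_i,x_{i+1})$. So $\chi$ has constant density $\theta$ on that component. Since $\chi$ takes only the values $0$ and $1$, the Lebesgue density theorem gives $\theta\in\{0,1\}$. If $\theta=1$, the closed set $G$ contains the closure of the component, which is therefore bounded. If $\theta=0$, then $G$ does not meet the component, by Fact 3. Finally, a point $x_i\in G$ outside the closures of the components with $\theta=1$ would be isolated in $G$, which Fact 3 forbids. So $G$ is a finite union of compact segments.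

**Step D6: $G$ is a segment.** *We return to the beginning.* By D1, $|G|=1$. By D5, $G$ is a union of some number $\nu$ of segments, so $|G_\varepsilon|-|G|\le2\nu\varepsilon$. Theorem B with $n=1$ shows that $G$ is a segment. Proposition 1 gives the same conclusion directly. $\blacksquare$
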